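\title{Non-zero angles between Haagerup--Schultz projections are uniformly non-zero}

\begin{abstract}
An operator $T$ in a von Neumann algebra with a normal, faithful, tracial state has, for every Borel set $B\subseteq\mathbb C$, a Haagerup--Schultz projection $P(T,B)$, the analogue of the projection onto the generalized eigenspaces of a matrix for the eigenvalues in $B$. We show that if the angle between $P(T,B)$ and $P(T,\mathbb C\setminus B)$ is positive for every $B$, then these angles are bounded away from zero. The reciprocal of the sine of the angle is a lower semicontinuous, subadditive function on the measure algebra of the Brown measure of $T$, and the Baire category theorem applies. We also prove that the angle condition holds exactly when $T$ is similar, within the algebra, to the sum of a normal operator and a commuting operator whose Brown measure is the point mass at $0$.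
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $\mathcal M$ is a von Neumann algebra acting on a Hilbert space $\mathcal H$, $\tau$ is a normal, faithful, tracial state on $\mathcal M$, and $\mathfrak A$ is the $\sigma$-algebra of Borel subsets of $\mathbb C$; we write $B^c=\mathbb C\setminus B$. A projection is a self-adjoint idempotent. A projection $p$ is \emph{$T$-invariant} if $T$ maps $p\mathcal H$ into itself, that is, if $Tp=pTp$, and \emph{$T$-hyperinvariant} if every bounded operator on $\mathcal H$ that commutes with $T$ maps $p\mathcal H$ into itself. For a non-zero projection $p\in\mathcal M$, the corner $p\mathcal Mp$ acts on $p\mathcal H$ and carries the tracial state $\tau/\tau(p)$.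

\subsection*{Brown measure}
For $X\in\mathcal M$ let $\mu_{|X|}$ be the composition of $\tau$ with the spectral measure of $|X|=(X^*X)^{1/2}$, and define the determinant $\Delta(X)$ by
\[
\log\Delta(X)=\tau(\log|X|)=\int_{[0,\infty)}\log t\,d\mu_{|X|}(t)\in[-\infty,\infty).
\]
It satisfies $\Delta(1)=1$ and $\Delta(XY)=\Delta(X)\Delta(Y)$. The \emph{Brown measure} of $T\in\mathcal M$ is the compactly supported Borel probability measure $\mu_T$ on $\mathbb C$ with
\begin{equation}\label{eq:brown}
\log\Delta(T-\lambda)=\int\log|z-\lambda|\,d\mu_T(z)\qquad(\lambda\in\mathbb C).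
\end{equation}
For a compactly supported finite measure $\rho$, the function $\lambda\mapsto\int\log|z-\lambda|\,d\rho(z)$ is locally integrable, and $\frac1{2\pi}\nabla^2$ of it, in the sense of distributions, is $\rho$. So $\mu_T=\frac1{2\pi}\nabla^2\log\Delta(T-\lambda)$, and we have the following test.
\begin{itemize}
\item[(U)] If $\rho$ is a compactly supported probability measure and $\log\Delta(T-\lambda)=\int\log|z-\lambda|\,d\rho(z)$ for Lebesgue-almost every $\lambda$, then $\mu_T=\rho$.
\end{itemize}
In $M_d(\mathbb C)$ with the normalized trace, $\Delta(X)=|\det X|^{1/d}$, and $\mu_T=\frac1d\sum_i\delta_{\lambda_i}$ counts the eigenvalues $\lambda_1,\dots,\lambda_d$ of $T$ with multiplicity. The Brown measures $\mu_{Tp}$ (for $T$-invariant $p\ne0$) and $\mu_{(1-p)T(1-p)}$ (for $p\ne1$) are always computed in the corners $p\mathcal Mp$ and $(1-p)\mathcal M(1-p)$.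

\subsection*{Haagerup--Schultz projections}
We take as given the following theorem of Haagerup and Schultz, for every $(\mathcal M,\tau)$, every $T\in\mathcal M$ and every $B\in\mathfrak A$. There is a unique $T$-hyperinvariant projection $p=P(T,B)$ in $\mathcal M$ such that
\begin{itemize}
\item[(P1)] $\tau(p)=\mu_T(B)$;
\item[(P2)] if $p\ne0$, then $\mu_{Tp}$ is concentrated in $B$;
\item[(P3)] if $p\ne1$, then $\mu_{(1-p)T(1-p)}$ is concentrated in $B^c$.
\end{itemize}
For a $d\times d$ matrix, $P(T,B)$ is the projection onto the sum of the generalized eigenspaces $\ker(T-\lambda)^d$, $\lambda\in B$: this subspace is hyperinvariant, its dimension is the number of eigenvalues in $B$, and $T$ induces on it and on the quotient by it operators with eigenvalues in $B$ and in $B^c$. For a normal operator, $P(T,B)$ is the spectral projection for $B$ (take $Q=0$ in the last proof of Section~\ref{sec:NQ}), so that $P(T,B)$ and $P(T,B^c)$ are orthogonal.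

In general the ranges of $P(T,B)$ and $P(T,B^c)$ meet only in $0$ and have dense sum (Lemma~\ref{lem:lattice}), but they need not be orthogonal. Their position is measured by an angle. For closed non-zero subspaces $V,W$ of $\mathcal H$ put
\[
\alpha(V,W)=\inf\left\{\cos^{-1}\frac{|\langle v,w\rangle|}{\|v\|\,\|w\|}\;:\;v\in V\setminus\{0\},\ w\in W\setminus\{0\}\right\}\in[0,\pi/2],
\]
and let the angle between two non-zero projections be the angle between their ranges. The operator $T$ has the \emph{non-zero angle property} (NZA) if $\alpha(P(T,B),P(T,B^c))>0$ for every $B\in\mathfrak A$ with $P(T,B)\ne0$ and $P(T,B^c)\ne0$. It has the \emph{uniformly non-zero angle property} (UNZA) if there is $\kappa>0$ with $\alpha(P(T,B),P(T,B^c))\ge\kappa$ for all these $B$. The question, which comes from the paper of Dykema and Krishnaswamy-Usha \cite{DKU}, is: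

\begin{quote}
\emph{If $T$ has NZA, must $T$ have UNZA?}
\end{quote}

A matrix has both properties, because it has finitely many projections $P(T,B)$ and two finite-dimensional subspaces that meet only in $0$ are at a positive angle. A normal operator has both with $\kappa=\pi/2$. In general NZA speaks of one set at a time, and one may expect a counterexample made of blocks whose angles are positive and tend to $0$. Section~\ref{sec:blocks} shows that this attempt defeats itself: a single Borel set detects all the small angles at once. This is what happens in general.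

\begin{theorem}\label{thm:main}
If $T\in\mathcal M$ has the NZA property, then $T$ has the UNZA property.
\end{theorem}

\subsection*{The function $c$ and a stronger statement}
Fix $T$ and write $\mu=\mu_T$, $P_B=P(T,B)$, $V_B=P_B\mathcal H$. Angles do not add, so we replace them by a quantity that behaves like a norm. For $B\in\mathfrak A$ let $c(B)\in[0,\infty]$ be the least constant such that
\begin{equation}\label{eq:c}
\|a\|\le c(B)\,\|a+b\|\qquad(a\in V_B,\ b\in V_{B^c}),
\end{equation}
with $c(B)=\infty$ if there is no such constant. Thus $c(B)$ is the norm of the oblique projection $a+b\mapsto a$. If $P_B=0$ then $c(B)=0$, and if $P_B\ne0=P_{B^c}$ then $c(B)=1$. Let both projections be non-zero, with angle $\alpha$. For a unit vector $a\in V_B$, the supremum of $|\langle a,w\rangle|$ over unit vectors $w\in V_{B^c}$ is $\|P_{B^c}a\|$, and the distance from $a$ to $V_{B^c}$ is $(1-\|P_{B^c}a\|^2)^{1/2}$. The supremum of the first quantity over $a$ is $\cos\alpha$, and the infimum of the second is $1/c(B)$. Hence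
\begin{equation}\label{eq:sine}
\cos\alpha=\|P_{B^c}P_B\|,\qquad c(B)=\frac1{\sin\alpha}\quad(=\infty\text{ if }\alpha=0),
\end{equation}
and therefore
\begin{equation}\label{eq:translate}
\text{NZA}\iff c(B)<\infty\text{ for all }B,\qquad\text{UNZA}\iff\sup_Bc(B)<\infty .
\end{equation}

Let $\Sigma$ be the \emph{measure algebra} of $\mu$: the set $\mathfrak A$ modulo $\mu$-null sets, with the metric $d(A,B)=\mu(A\triangle B)$. By Lemma~\ref{lem:lattice}(b), $P_B$ depends only on the class of $B$, so $c$ is a function on $\Sigma$. A subset of a metric space is \emph{meager} if it is a countable union of sets whose closures have empty interior. A \emph{spectral measure} is a map $F$ from $\mathfrak A$ to projections with $F(\mathbb C)=1$ and $F(A\cap B)=F(A)F(B)$ that is countably additive in the strong operator topology. An operator $Q\in\mathcal M$ is \emph{s.o.t.-quasinilpotent} if $\mu_Q=\delta_0$; for a matrix this means that $Q$ is nilpotent.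

\begin{theorem}\label{thm:equiv}
For $T\in\mathcal M$ the following are equivalent.
\begin{itemize}
\item[(1)] $T$ has UNZA.
\item[(2)] $T$ has NZA.
\item[(3)] $c(\{x\})<\infty$ for each atom $x$ of $\mu_T$, and $\{B\in\Sigma:c(B)<\infty\}$ is not meager in $\Sigma$.
\item[(4)] There is an invertible $S\in\mathcal M$ such that, for $T'=STS^{-1}$, the map $B\mapsto P(T',B)$ is a spectral measure commuting with $T'$.
\item[(5)] There is an invertible $S\in\mathcal M$ with $STS^{-1}=N+Q$, where $N,Q\in\mathcal M$, $N$ is normal, $Q$ is s.o.t.-quasinilpotent, and $NQ=QN$.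
\end{itemize}
If UNZA holds with constant $\kappa\in(0,\pi/2]$, then $S$ in \emph{(4)} can be chosen with $\|S\|\,\|S^{-1}\|\le\cot^2(\kappa/2)$. Conversely, \emph{(4)} gives UNZA with $\sin\kappa=1/(\|S\|\,\|S^{-1}\|)$.

In particular, if $\mu_T$ has no atoms, then either $T$ has UNZA, or $\alpha(P(T,B),P(T,B^c))=0$ for all $B$ outside a meager subset of $\Sigma$.
\end{theorem}

For matrices, (5) is the Jordan decomposition: after a similarity, $T$ is a diagonal matrix plus a commuting nilpotent one. A link between UNZA and decompositions as in (5) is due to Dykema and Krishnaswamy-Usha \cite{DKU}; we prove the equivalence here for completeness.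

The implication (1)$\Rightarrow$(2) is trivial. Section~\ref{sec:baire} proves (2)$\Rightarrow$(3)$\Rightarrow$(1), and with it Theorem~\ref{thm:main} and the dichotomy. Section~\ref{sec:similar} proves (1)$\Leftrightarrow$(4) with the two constants, and Section~\ref{sec:NQ} proves (4)$\Leftrightarrow$(5).

\section{How $P(T,B)$ depends on $B$}\label{sec:lattice}

The definition describes $P_B$ for one set at a time. To compare different sets we need one more fact, the analogue of the factorization of the characteristic polynomial of a block triangular matrix. It is due to L.~G.~Brown; see also Haagerup and Schultz \cite[Prop.~2.24]{HS}.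

\begin{proposition}\label{prop:F}
If $p\in\mathcal M$ is a $T$-invariant projection and $p\ne0,1$, then
\[
\mu_T=\tau(p)\,\mu_{Tp}+\tau(1-p)\,\mu_{(1-p)T(1-p)} .
\]
\end{proposition}

\begin{lemma}\label{lem:cons}
Let $B\in\mathfrak A$.
\begin{itemize}
\item[(a)] If $0\ne q\le p$ are $T$-invariant projections in $\mathcal M$ and $\mu_{Tp}$ is concentrated in $B$, then so is $\mu_{Tq}$.
\item[(b)] If $P_B\ne0$, then $\mu_{TP_B}=\mu|_B/\mu(B)$.
\item[(c)] If $p\in\mathcal M$ is a $T$-hyperinvariant projection satisfying \emph{(P1)} and \emph{(P2)}, then $p=P_B$.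
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $q\ne p$. Proposition~\ref{prop:F} for $Tp\in p\mathcal Mp$ gives $\mu_{Tp}\ge\frac{\tau(q)}{\tau(p)}\mu_{Tq}$, and $\tau(q)>0$ because $\tau$ is faithful. So $\mu_{Tq}(B^c)=0$.

(b) If $P_B=1$, then $\mu(B)=1$ and both sides are $\mu$. Otherwise restrict the identity of Proposition~\ref{prop:F} for $p=P_B$ to $B$. By (P3) the second term disappears, and by (P1) and (P2) the first is $\mu(B)\mu_{TP_B}$.

(c) We show (P3) and use uniqueness. If $p=0$, then $\mu(B)=0$, which is (P3). If $p\ne0,1$, evaluate Proposition~\ref{prop:F} at $B$: by (P1) and (P2), $\mu(B)=\mu(B)+\tau(1-p)\mu_{(1-p)T(1-p)}(B)$, so the last measure vanishes on $B$.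
\end{proof}

\begin{lemma}\label{lem:lattice}
Let $A,B,A_1,A_2,\ldots\in\mathfrak A$.
\begin{itemize}
\item[(a)] If $A\subseteq B$, then $P_A\le P_B$.
\item[(b)] If $\mu(A\triangle B)=0$, then $P_A=P_B$.
\item[(c)] If $A\cap B=\emptyset$, then $V_A\cap V_B=0$ and $V_A+V_B$ is dense in $V_{A\cup B}$.
\item[(d)] If $A_1\subseteq A_2\subseteq\dots\subseteq A$ and $\mu(A_m)\to\mu(A)$, then $P_{A_m}\to P_A$ strongly.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We build a candidate for $P_A$ inside $q=P_B$. If $q=0$, then $\mu(A)\le\mu(B)=0$ and $P_A=0$. Otherwise let $r=P(Tq,A)$, computed in $q\mathcal Mq$. Let $X$ commute with $T$. As $q$ is hyperinvariant, $Xq=qXq$, and $Xq\cdot Tq=XTq=TXq=Tq\cdot Xq$. So $X|_{q\mathcal H}$ commutes with $Tq$ and leaves $r\mathcal H$ invariant: $r$ is $T$-hyperinvariant. By Lemma~\ref{lem:cons}(b), $\tau(r)=\tau(q)\mu_{Tq}(A)=\mu(A\cap B)=\mu(A)$. If $r\ne0$, then $\mu_{Tr}$ is concentrated in $A$, since $Tr=(Tq)r$. Lemma~\ref{lem:cons}(c) gives $P_A=r\le q$.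

(b) By (a), $P_A-P_{A\cap B}$ and $P_B-P_{A\cap B}$ are projections. Their traces are $0$, so they vanish.

(c) The projection $q=P_A\wedge P_{A^c}$ onto $V_A\cap V_{A^c}$ is $T$-invariant. If $q\ne0$, Lemma~\ref{lem:cons}(a) makes the probability measure $\mu_{Tq}$ concentrated in both $A$ and $A^c$, which is impossible. So $q=0$, and $P_A\wedge P_B\le q$ by (a). The identity $\tau(p\vee p')+\tau(p\wedge p')=\tau(p)+\tau(p')$ for projections gives $\tau(P_A\vee P_B)=\mu(A)+\mu(B)=\tau(P_{A\cup B})$. Since $P_A\vee P_B\le P_{A\cup B}$ by (a), the two are equal, and $P_A\vee P_B$ is the projection onto the closure of $V_A+V_B$.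

(d) By (a), $P_{A_m}$ increases strongly to a projection $p\le P_A$. As $\tau$ is normal, $\tau(p)=\lim\mu(A_m)=\tau(P_A)$, so $p=P_A$.
\end{proof}

Since $\tau(P_{\mathbb C})=1$, we have $V_{\mathbb C}=\mathcal H$; by (c) and induction, the spaces $V_D$ attached to a finite Borel partition of $\mathbb C$ have dense sum. Parts (b)--(d) all rest on one feature of a finite faithful trace: a subprojection with the same trace is the whole projection.

\section{Two-by-two blocks}\label{sec:blocks}

For $n\ge1$ let $\alpha_n\in(0,\pi/2]$, let $\lambda_1,\lambda_1',\lambda_2,\lambda_2',\dots$ be distinct complex numbers, and put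
\[
E_n=\begin{pmatrix}1&-\cot\alpha_n\\0&0\end{pmatrix},\qquad T_n=\lambda_nE_n+\lambda_n'(1-E_n).
\]
The idempotent $E_n$ has range spanned by $(1,0)$, kernel spanned by $(\cos\alpha_n,\sin\alpha_n)$, and norm $(1+\cot^2\alpha_n)^{1/2}=1/\sin\alpha_n$, in agreement with \eqref{eq:sine}. The two eigenlines of $T_n$ are at angle $\alpha_n$. So every angle in $(0,\pi/2]$ occurs already in $M_2(\mathbb C)$, and the constant $\kappa$ in Theorem~\ref{thm:main} must depend on $T$.

Assume $\sup_n\|T_n\|<\infty$. Let $\mathcal M=\bigoplus_nM_2(\mathbb C)$ act on $\bigoplus_n\mathbb C^2$, let $\tau=\sum_n2^{-n}\operatorname{tr}_n$ with $\operatorname{tr}_n$ the normalized trace, and let $T=\bigoplus_nT_n$. Since $|T-\lambda|=\bigoplus_n|T_n-\lambda|$, we get $\log\Delta(T-\lambda)=\sum_n2^{-n-1}(\log|\lambda_n-\lambda|+\log|\lambda_n'-\lambda|)$, and so $\mu=\sum_n2^{-n-1}(\delta_{\lambda_n}+\delta_{\lambda_n'})$. The closed span of the spaces $\ker(T-\lambda)$, $\lambda\in B$, is hyperinvariant. Because the eigenvalues are distinct, its projection is $p=\bigoplus_nP(T_n,B)$,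 which lies in $\mathcal M$ and has trace $\mu(B)$; the same blockwise computation in $p\mathcal Mp$ shows that $\mu_{Tp}$ is carried by the eigenvalues in $B$. By Lemma~\ref{lem:cons}(c), $P_B=p$.

Say that $B$ \emph{splits} block $n$ if it contains exactly one of $\lambda_n,\lambda_n'$. The $n$th block of $P_{B^c}P_B$ has norm $\cos\alpha_n$ if $B$ splits block $n$ and is $0$ otherwise. By \eqref{eq:sine}, when $P_B,P_{B^c}\ne0$,
\begin{equation}\label{eq:blocks}
\alpha(P_B,P_{B^c})=\inf\{\alpha_n:B\text{ splits block }n\},
\end{equation}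
read as $\pi/2$ if no block is split. The set $B_*=\{\lambda_n:n\ge1\}$ splits every block, so its angle $\inf_n\alpha_n$ is the smallest of all. If $T$ has NZA, this number is positive and serves as $\kappa$. That is Theorem~\ref{thm:main} for these operators: the bad sets $\{\lambda_n\}$ can be united into one set that is as bad as all of them.

\begin{example}\label{ex:cofinite}
Take $\alpha_n=1/n$ and $|\lambda_n|,|\lambda_n'|\le4^{-n}$. Then $T$ is bounded, since $\|T_n\|\le|\lambda_n'|+|\lambda_n-\lambda_n'|\,\|E_n\|\le4^{-n}+2\cdot4^{-n}/\sin(1/n)$. A finite or cofinite set splits finitely many blocks, so its angle is positive, while the angle for $B_*$ is $0$. Thus NZA cannot be weakened to positive angles for finite and cofinite sets: countable unions are essential.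
\end{example}

In general there are no orthogonal blocks, and it is not clear how $c$ behaves on an infinite union. So let us see Example~\ref{ex:cofinite} in a way that does not name $B_*$. Fix $C\ge1$ and consider $U_C=\{B\in\Sigma:c(B)>C\}$.

\emph{$U_C$ is open.} If $c(B)>C$, then $B$ splits some block $n$ with $1/\sin(1/n)>C$. A set at distance less than $2^{-n-1}$ from $B$ contains the same points among $\lambda_n,\lambda_n'$, so it also splits block $n$.

\emph{$U_C$ is dense.} Given $B$ and $n>C$, one of $B$ and $B\triangle\{\lambda_n\}$ splits block $n$, so its value of $c$ is at least $1/\sin(1/n)>n$; and the two sets are at distance $2^{-n-1}$.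

In a complete metric space, the sets $U_1,U_2,\dots$ then have a common point, at which $c=\infty$. The next section shows that openness always holds, and that density holds as soon as $c$ is unbounded on sets of small measure.

\section{Baire category in the measure algebra}\label{sec:baire}

The map $B\mapsto1_B$ is an isometry of $\Sigma$ into $L^1(\mu)$. Its image is closed, because an $L^1$-convergent sequence has an almost everywhere convergent subsequence, so that a limit of indicator functions takes only the values $0$ and $1$ almost everywhere. Hence $\Sigma$ is a non-empty complete metric space, and by Baire's theorem it is not meager in itself.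

The oblique projection for a disjoint union should be the sum of the oblique projections, and for a difference of nested sets their difference. We state the consequence for $c$ directly, which avoids unbounded operators.

\begin{lemma}\label{lem:subadd}
\begin{itemize}
\item[(a)] If $A\cap B=\emptyset$, then $c(A\cup B)\le c(A)+c(B)$.
\item[(b)] If $B\subseteq A$, then $c(A\setminus B)\le c(A)+c(B)$.
\end{itemize}
\end{lemma}

\begin{proof}
We may assume $c(A),c(B)<\infty$. All memberships below come from Lemma~\ref{lem:lattice}(a).

(a) Let $a\in V_A$, $b\in V_B$, $w\in V_{(A\cup B)^c}$ and $\xi=a+b+w$. Since $b+w\in V_{A^c}$ and $a+w\in V_{B^c}$, we have $\|a\|\le c(A)\|\xi\|$ and $\|b\|\le c(B)\|\xi\|$. So $\|a+b\|\le(c(A)+c(B))\|(a+b)+w\|$. The vectors $a+b$ are dense in $V_{A\cup B}$ by Lemma~\ref{lem:lattice}(c), and the inequality passes to limits.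

(b) Let $v\in V_{A\setminus B}$, $b\in V_B$, $w\in V_{A^c}$ and $\xi=v+b+w$. Since $v+b\in V_A$, we have $\|v+b\|\le c(A)\|\xi\|$; since $v+w\in V_{B^c}$, we have $\|b\|\le c(B)\|\xi\|$. So $\|v\|\le(c(A)+c(B))\|v+(b+w)\|$. The vectors $b+w$ are dense in $V_{(A\setminus B)^c}$, because $(A\setminus B)^c$ is the disjoint union of $B$ and $A^c$.
\end{proof}

Next comes lower semicontinuity. If $B_n\to B$ in $\Sigma$, neither of $V_{B_n}$, $V_B$ need contain the other, and all we know about $P_B$ as a function of $B$ is monotone. The remedy is to cut out of $B$ and $B^c$ a small set that absorbs all later differences.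

\begin{lemma}\label{lem:closed}
For each $C<\infty$ the set $K_C=\{B\in\Sigma:c(B)\le C\}$ is closed.
\end{lemma}

\begin{proof}
Let $B_n\in K_C$ and $B_n\to B$. Passing to a subsequence, we may assume $\sum_n\mu(B_n\triangle B)<\infty$. The sets $D_m=\bigcup_{n\ge m}(B_n\triangle B)$ decrease, and $\mu(D_m)\to0$. Outside $D_m$ the sets $B$ and $B_m$ agree, so $B\setminus D_m\subseteq B_m$ and $B^c\setminus D_m\subseteq B_m^c$. Let $a\in V_B$, $b\in V_{B^c}$, and put $a_m=P_{B\setminus D_m}a\in V_{B_m}$, $b_m=P_{B^c\setminus D_m}b\in V_{B_m^c}$. Then $\|a_m\|\le C\|a_m+b_m\|$. By Lemma~\ref{lem:lattice}(d), $a_m\to P_Ba=a$ and $b_m\to P_{B^c}b=b$. So $\|a\|\le C\|a+b\|$.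
\end{proof}

Baire's theorem will bound $c$ on a ball around some set $B_0$ over which we have no control. A small set is the difference of two sets near $B_0$, and this moves the bound to a ball around $\emptyset$.

\begin{lemma}\label{lem:small}
If $\{B\in\Sigma:c(B)<\infty\}$ is not meager, there are $\varepsilon>0$ and $C<\infty$ such that $c(A)\le2C$ whenever $\mu(A)<\varepsilon$.
\end{lemma}

\begin{proof}
The set is the union of the closed sets $K_1,K_2,\dots$, so some $K_C$ contains a ball $\{B:\mu(B\triangle B_0)<\varepsilon\}$. Let $\mu(A)<\varepsilon$. The sets $B_0\cup A$ and $B_0\setminus A$ differ from $B_0$ by subsets of $A$, so they lie in the ball. They are nested with difference $A$, and Lemma~\ref{lem:subadd}(b) gives $c(A)\le2C$.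
\end{proof}

It remains to cut the plane into boundedly many small pieces. Only large atoms resist, and there are finitely many of them.

\begin{proof}[Proof of Theorem~\ref{thm:main}, of \emph{(2)}$\Rightarrow$\emph{(3)}$\Rightarrow$\emph{(1)}, and of the dichotomy]
If $T$ has NZA, then $c<\infty$ on all of $\Sigma$ by \eqref{eq:translate}, and $\Sigma$ is not meager in itself. This is (2)$\Rightarrow$(3).

Assume (3), and take $\varepsilon$ and $C$ from Lemma~\ref{lem:small}. As $\mu$ is a probability measure, only finitely many points $x_1,\dots,x_k$ have mass at least $\varepsilon$. Let $\nu$ be the restriction of $\mu$ to $\mathbb C\setminus\{x_1,\dots,x_k\}$. For each $x\in\mathbb C$, the $\nu$-measure of the open disk of radius $1/n$ about $x$ decreases to $\nu(\{x\})<\varepsilon$, so $x$ has an open neighborhood of $\nu$-measure less than $\varepsilon$. Cover the compact set $\operatorname{supp}\mu$ by finitely many of these, $O_1,\dots,O_{m-1}$, and let $O_m=\mathbb C\setminus\operatorname{supp}\mu$, a $\mu$-null set. With $A_j=O_j\setminus(O_1\cup\dots\cup O_{j-1}\cup\{x_1,\dots,x_k\})$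 we obtain a Borel partition
\[
\mathbb C=\{x_1\}\sqcup\dots\sqcup\{x_k\}\sqcup A_1\sqcup\dots\sqcup A_m,\qquad\mu(A_j)<\varepsilon .
\]
Let $B\in\mathfrak A$. Each $B\cap\{x_i\}$ is $\{x_i\}$ or empty, and $c(\emptyset)=0$. Lemmas~\ref{lem:subadd}(a) and~\ref{lem:small} give
\[
c(B)\le\sum_{i=1}^kc(B\cap\{x_i\})+\sum_{j=1}^mc(B\cap A_j)\le M:=\sum_{i=1}^kc(\{x_i\})+2Cm .
\]
The number $M$ does not depend on $B$, and it is finite because the $x_i$ are atoms. If $P_B,P_{B^c}\ne0$, then $1\le1/\sin\alpha(P_B,P_{B^c})\le M$ by \eqref{eq:sine}, so the angle is at least $\kappa=\arcsin(1/M)>0$. If no such $B$ exists, UNZA is vacuous. This proves (3)$\Rightarrow$(1), and hence Theorem~\ref{thm:main}.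

Finally, let $\mu$ have no atoms and let UNZA fail. Then (3) fails, so $\{c<\infty\}$ is meager. For $B$ outside this set $c(B)=\infty$, which forces $P_B,P_{B^c}\ne0$ and angle $0$.
\end{proof}

\begin{remark}\label{rem:atoms}
The condition on atoms in (3) cannot be dropped. Let $A_n$ be the nilpotent operator on $\mathbb C^n$ with $A_ne_j=2e_{j+1}$ for $j<n$ and $A_ne_n=0$, and let
\[
T_n=\begin{pmatrix}A_n&1\\0&1\end{pmatrix}\in M_{2n}(\mathbb C),\qquad T=\bigoplus_nT_n\in\bigoplus_nM_{2n}(\mathbb C),\qquad\tau=\sum_n2^{-n}\operatorname{tr}_n .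
\]
Here $\|T\|\le4$, and the blockwise computation of Section~\ref{sec:blocks} gives $\mu=\frac12(\delta_0+\delta_1)$. The closure of $\bigcup_k\ker T^k$ is $\bigoplus_n(\mathbb C^n\oplus0)$, and $\ker(T-1)=\bigoplus_n\{((1-A_n)^{-1}y,y):y\in\mathbb C^n\}$. Both spaces are hyperinvariant with trace $\frac12$, and the restrictions $\bigoplus_nA_n$ and $1$ of $T$ have Brown measures $\delta_0$ and $\delta_1$. By Lemmas~\ref{lem:cons}(c) and~\ref{lem:lattice}(b) they are $V_{\{0\}}$ and $V_{\{1\}}=V_{\{0\}^c}$. The vector $x=(1-A_n)^{-1}e_1=\sum_{j=1}^n2^{j-1}e_j$ has norm at least $2^{n-1}$, and the cosine of the angle between $(x,0)$ and $(x,e_1)$ is $\|x\|/(\|x\|^2+1)^{1/2}$, which tends to $1$. So NZA fails. But $\Sigma$ is a discrete space with four points, so the set $\{c<\infty\}$, which contains $\emptyset$, is not meager.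
\end{remark}

\section{Straightening all the angles at once}\label{sec:similar}

We first show that the spaces $V_B$ move with similarities, as generalized eigenspaces do.

\begin{lemma}\label{lem:sim}
If $S\in\mathcal M$ is invertible, then $\mu_{STS^{-1}}=\mu_T$, and $P(STS^{-1},B)$ is the projection onto $SV_B$.
\end{lemma}

\begin{proof}
Let $T'=STS^{-1}$. Since $\Delta(S)\Delta(S^{-1})=1$, we have $\Delta(T'-\lambda)=\Delta(T-\lambda)$, so $\mu_{T'}=\mu$. Let $p=P_B$ and let $p'$ be the projection onto the closed subspace $SV_B$. We apply Lemma~\ref{lem:cons}(c) to $T'$ and $p'$.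

If $X$ commutes with $T'$, then $S^{-1}XS$ commutes with $T$ and preserves $V_B$, so $X$ preserves $SV_B$. Thus $p'$ is $T'$-hyperinvariant. Let $Sp=vR$ be the polar decomposition, with $R=|Sp|$ and $v$ in $\mathcal M$. The kernel of $Sp$ is $\ker p$ and its range is $SV_B$, so $v^*v=p$ and $vv^*=p'$. Hence $p'\in\mathcal M$ and $\tau(p')=\tau(p)=\mu_{T'}(B)$, which is (P1). Let $p\ne0$. As $S$ is bounded below, $R$ is invertible in $p\mathcal Mp$; let $R^{-1}$ be its inverse there. From $T'\cdot Sp=STp=Sp\cdot Tp$ we get $T'vR=vR\,Tp$, and multiplying on the right by $R^{-1}v^*$ gives $T'p'=v\,(R\,Tp\,R^{-1})\,v^*$. Similarity by $R$ in $p\mathcal Mp$ preserves the Brown measure, by the first step, and so does $Y\mapsto vYv^*$, a trace-preserving $*$-isomorphism of $p\mathcal Mp$ onto $p'\mathcal Mp'$. So $\mu_{T'p'}=\mu_{Tp}$ is concentrated in $B$, which is (P2).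
\end{proof}

\begin{proof}[Proof of \emph{(4)}$\Rightarrow$\emph{(1)}]
By Lemma~\ref{lem:sim}, $P(T',B)$ and $P(T',B^c)$ have ranges $SV_B$ and $SV_{B^c}$, and by (4) their product is $P(T',\emptyset)=0$. For $a\in V_B$, $b\in V_{B^c}$ the vectors $Sa$ and $Sb$ are therefore orthogonal, and
\[
\|a\|\le\|S^{-1}\|\,\|Sa\|\le\|S^{-1}\|\,\|Sa+Sb\|\le\|S^{-1}\|\,\|S\|\,\|a+b\| .
\]
So $c(B)\le\|S\|\,\|S^{-1}\|$, and \eqref{eq:sine} gives UNZA with $\sin\kappa=1/(\|S\|\,\|S^{-1}\|)$.
\end{proof}

For the converse we need an equivalent inner product $\langle K\xi,\eta\rangle$, with $K=S^*S\in\mathcal M$, in which $V_B\perp V_{B^c}$ for all $B$ simultaneously. For one $B$ this is done by averaging. Let $g$ be the oblique reflection that is $-1$ on $V_B$ and $1$ on $V_{B^c}$, and let $K=\frac12(1+g^*g)$. Then $\langle Ka,b\rangle=\frac12(\langle a,b\rangle+\langle-a,b\rangle)=0$ for $a\in V_B$, $b\in V_{B^c}$. To treat all $B$ we average over the group of all these reflections. The group may be infinite, and UNZA is what keeps the averages bounded above and below.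

\begin{proof}[Proof of \emph{(1)}$\Rightarrow$\emph{(4)}]
Let UNZA hold with constant $\kappa\in(0,\pi/2]$.

\emph{The idempotents.} Fix $B$. If $a_n+b_n$ converges, with $a_n\in V_B$ and $b_n\in V_{B^c}$, then $(a_n)$ is Cauchy by \eqref{eq:c}, and so is $(b_n)$. So $V_B+V_{B^c}$ is closed, and by Lemma~\ref{lem:lattice}(c) it is a direct sum equal to $\mathcal H$. Let $E(B)$ be the idempotent with range $V_B$ and kernel $V_{B^c}$; it has norm $c(B)<\infty$. A unitary $u$ in the commutant $\mathcal M'$ maps each of these spaces onto itself, so $uE(B)u^*=E(B)$. Unitaries span $\mathcal M'$, so $E(B)\in\mathcal M''=\mathcal M$. Both spaces are $T$-invariant, so $E(B)$ commutes with $T$.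

Let $A,B\in\mathfrak A$, and let $D$ be one of $A\cap B$, $A\setminus B$, $B\setminus A$, $(A\cup B)^c$. Each set $A'$ among $A$, $B$, $A\cap B$, $A\cup B$, $A\triangle B$ contains $D$ or is disjoint from it, so by Lemma~\ref{lem:lattice}(a) $E(A')$ acts on $V_D$ as the scalar value of $1_{A'}$ on $D$. The four spaces $V_D$ have dense sum, so identities among these indicator functions pass to the operators:
\[
E(A)E(B)=E(A\cap B),\qquad(1-2E(A))(1-2E(B))=1-2E(A\triangle B),
\]
and $E(A\cup B)=E(A)+E(B)$ if $A\cap B=\emptyset$. Also $E(\emptyset)=0$ and $E(\mathbb C)=1$. Thus $G=\{1-2E(B):B\in\mathfrak A\}$ is an abelian group in $\mathcal M$ with $g^2=1$ for all $g\in G$.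

\emph{The bound.} Let $r=\cot(\kappa/2)\ge1$ and $g=1-2E(B)$. For $a\in V_B$, $b\in V_{B^c}$ put $s=\|a\|^2+\|b\|^2$. Then $2|\langle a,b\rangle|\le2\cos\kappa\,\|a\|\,\|b\|\le s\cos\kappa$, also when one of the spaces is $0$. Hence $\|b-a\|^2\le(1+\cos\kappa)s$ and $\|a+b\|^2\ge(1-\cos\kappa)s$. Since $g(a+b)=b-a$ and $\frac{1+\cos\kappa}{1-\cos\kappa}=r^2$, we get $\|g\|\le r$. Moreover $\|\xi\|=\|g(g\xi)\|\le r\|g\xi\|$. So $r^{-2}\le g^*g\le r^2$.

\emph{The average.} The set $\mathcal K=\{K\in\mathcal M:K=K^*,\ r^{-2}\le K\le r^2\}$ is convex, bounded and closed in the weak operator topology, hence compact in it. For $h\in G$ the set $\mathcal K_h=\{K\in\mathcal K:h^*Kh=K\}$ is closed. Elements $h_1,\dots,h_n\in G$ are commuting involutions, so they generate a finite subgroup $H$. The operator $K_H=|H|^{-1}\sum_{g\in H}g^*g$ lies in $\mathcal K$, and $h^*K_Hh=|H|^{-1}\sum_{g\in H}(gh)^*(gh)=K_H$ for $h\in H$. So the sets $\mathcal K_h$ have the finite intersection property, and there is $K\in\mathcal K$ with $h^*Kh=K$ for all $h\in G$.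

\emph{The similarity.} Let $S=K^{1/2}\in\mathcal M$. Then $\|S\|\le r$ and $\|S^{-1}\|\le r$, so $\|S\|\,\|S^{-1}\|\le\cot^2(\kappa/2)$. For $h\in G$ the invertible operator $u=ShS^{-1}$ satisfies $u^*u=S^{-1}h^*KhS^{-1}=1$, so it is unitary, and $u^2=1$ gives $u=u^{-1}=u^*$. For $h=1-2E(B)$ this says that the idempotent $F(B)=SE(B)S^{-1}=\frac12(1-u)$ is a projection. Its range is $SV_B$, so $F(B)=P(T',B)$ by Lemma~\ref{lem:sim}. Like $E$, the map $F$ is multiplicative and finitely additive with $F(\mathbb C)=1$, and it commutes with $T'$. For disjoint $B_1,B_2,\dots$, Lemma~\ref{lem:lattice}(d) for $T'$ shows that $\sum_{n\le m}F(B_n)=F(\bigcup_{n\le m}B_n)$ tends strongly to $F(\bigcup_nB_n)$. So $F$ is a spectral measure.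
\end{proof}

\section{Normal plus s.o.t.-quasinilpotent}\label{sec:NQ}

Let $F$ be a spectral measure with values in $\mathcal M$, and let $\nu=\tau\circ F$, a probability measure because $\tau$ is normal; $F(B)\ne0$ if and only if $\nu(B)>0$. For a bounded Borel function $g$ let $N_g=\int g\,dF$. It is a normal operator with $\|N_g\|\le\sup|g|$ and a norm limit of linear combinations of the $F(B)$; so it lies in $\mathcal M$ and commutes with $F$ and with every operator that commutes with $F$. For a Borel function $h$ and a measure $\rho$, the image measure $h_*\rho$ is given by $\int\varphi\,d(h_*\rho)=\int\varphi\circ h\,d\rho$.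

Let $X\in\mathcal M$ commute with $F$ and let $h$ be a bounded Borel function. We say that $X$ has \emph{eigenvalue function} $h$ if
\[
\mu_{XF(B)}=h_*(\nu|_B)/\nu(B)\qquad\text{whenever }\nu(B)>0 .
\]
If $\nu$ is carried by points $x_1,\dots,x_k$, then $X=\bigoplus_iX_i$ with $X_i=XF(\{x_i\})$, and the definition with $B=\{x_i\}$ says that $\mu_{X_i}=\delta_{h(x_i)}$. Adding $N_g$ adds the scalar $g(x_i)$ to $X_i$ and moves the point mass to $h(x_i)+g(x_i)$. The equivalence of (4) and (5) rests on the same statement for general $F$.

\begin{lemma}\label{lem:shift}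
If $X\in\mathcal M$ commutes with $F$ and has eigenvalue function $h$, and $g$ is a bounded Borel function, then $X+N_g$ has eigenvalue function $h+g$.
\end{lemma}

When $\nu$ has no atoms there are no blocks $X_i$. The proof constructs a function $u(\zeta,x)$ that replaces $\log\Delta(X_i-\zeta)$ at $x=x_i$. For fixed $\zeta$ a Radon--Nikodym derivative provides it, up to a null set that depends on $\zeta$. The difficulty is that we must substitute $\zeta=\lambda-g(x)$, which varies with $x$. We therefore regularize the logarithm, so that continuity in $\zeta$ selects compatible versions, and at the end we use Tonelli's theorem. Write $\Delta_p$ for the determinant of the corner $p\mathcal Mp$.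

\begin{proof}
\emph{Step 1: densities.} Let $Y\in\mathcal M$. The functional $Z\mapsto\tau(F(B)ZF(B))$ is positive with value $\nu(B)$ at $1$, so $|\tau(YF(B))|\le\|Y\|\nu(B)$. The set function $B\mapsto\tau(YF(B))$ is finitely additive and dominated by a multiple of $\nu$, so it is a complex measure with a density $\theta(Y)\in L^\infty(\nu)$. The map $\theta$ is linear, $\|\theta(Y)\|_\infty\le\|Y\|$, $\theta(Y)\ge0$ if $Y\ge0$, and $\theta(YF(A))=1_A\theta(Y)$ because $F(A)F(B)=F(A\cap B)$.

\emph{Step 2: regularized logarithms.} For $k\ge1$ let $L_k(Y)=\frac12\log(Y^*Y+\frac1k)$. Then $L_{k+1}(Y)\le L_k(Y)$, and $L_k$ is uniformly norm-continuous on bounded sets, as one sees by approximating $t\mapsto\frac12\log(t+\frac1k)$ uniformly by polynomials on a compact interval. Let $Y$ commute with a projection $p\ne0$ in $\mathcal M$. Then $Y^*Y$ commutes with $p$, and $L_k(Y)p$ is $L_k$ of $Yp$ computed in $p\mathcal Mp$. In particular $L_k(Y)p$ depends only on $Yp$, and by monotone convergence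
\begin{equation}\label{eq:reg}
\tau(L_k(Y)p)=\tau(p)\int\tfrac12\log\bigl(t^2+\tfrac1k\bigr)\,d\mu_{|Yp|}(t)\ \downarrow\ \tau(p)\log\Delta_p(Yp).
\end{equation}

\emph{Step 3: a jointly Borel version.} For $\zeta\in\mathbb Q+i\mathbb Q$ choose real Borel representatives $u_k(\zeta,\cdot)$ of $\theta(L_k(X-\zeta))$. By Step 1 there is a Borel $\nu$-null set $Z$ such that for $x\notin Z$, all $k$ and all rational $\zeta,\zeta'$,
\begin{gather*}
|u_k(\zeta,x)-u_k(\zeta',x)|\le\|L_k(X-\zeta)-L_k(X-\zeta')\|,\\
|u_k(\zeta,x)|\le\|L_k(X-\zeta)\|,\qquad u_{k+1}(\zeta,x)\le u_k(\zeta,x).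
\end{gather*}
Put $u_k(\zeta,x)=0$ for $x\in Z$; the inequalities then hold for all $x$. By Step 2, $u_k(\cdot,x)$ is uniformly continuous on bounded sets, so it extends continuously to $\mathbb C$, and the inequalities persist. The extension is jointly Borel: it is the pointwise limit of $u_k(\zeta^{(n)},x)$, where $\zeta^{(n)}$ is $\zeta$ with real and imaginary parts rounded down to multiples of $2^{-n}$. For every $\zeta$, $u_k(\zeta,\cdot)$ represents $\theta(L_k(X-\zeta))$, because $\theta(L_k(X-\zeta^{(n)}))$ converges to the latter in $L^\infty(\nu)$. Let $u=\lim_ku_k$, a Borel function with values in $[-\infty,\infty)$ and $u(\zeta,x)\le\|L_1(X-\zeta)\|$.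

\emph{Step 4: substitution.} Let $f$ be a bounded Borel function. We claim that $\theta(L_k(X-N_f))(x)=u_k(f(x),x)$ for $\nu$-almost every $x$. Let first $f=\sum_i\zeta_i1_{B_i}$ for a finite partition $(B_i)$. The operators $X-N_f$ and $X-\zeta_i$ commute with $F(B_i)$ and have the same product with it, so $L_k(X-N_f)F(B_i)=L_k(X-\zeta_i)F(B_i)$ by Step 2. Applying $\theta$ shows that $\theta(L_k(X-N_f))=u_k(\zeta_i,\cdot)$ almost everywhere on $B_i$. For general $f$ take simple $f_n\to f$ uniformly. Then $N_{f_n}\to N_f$ in norm, so the left sides converge in $L^\infty(\nu)$, and the right sides converge pointwise by continuity in $\zeta$. This proves the claim. Integrate it over a set $B$ with $\nu(B)>0$ and let $k\to\infty$. The functions $u_k(f(x),x)$ decrease from a bounded function, so monotone convergence and \eqref{eq:reg} give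
\begin{equation}\label{eq:star}
\nu(B)\log\Delta_{F(B)}\bigl((X-N_f)F(B)\bigr)=\int_Bu(f(x),x)\,d\nu(x).
\end{equation}

\emph{Step 5: identifying $u$.} Fix $\zeta\in\mathbb C$. By \eqref{eq:star} with $f\equiv\zeta$, by \eqref{eq:brown} in the corner, and by the hypothesis on $X$,
\[
\int_Bu(\zeta,x)\,d\nu(x)=\int_B\log|h(x)-\zeta|\,d\nu(x)\qquad(B\in\mathfrak A).
\]
Two Borel functions $\varphi,\psi$ with values in $[-\infty,M]$, $M<\infty$, and equal integrals over all $B$ agree almost everywhere: on $B_n=\{\varphi>\psi,\ \varphi\ge-n\}$ the common integral is finite, so $\int_{B_n}(\varphi-\psi)\,d\nu=0$ and $\nu(B_n)=0$; these sets exhaust $\{\varphi>\psi\}$, and the roles can be exchanged. Hence every $\zeta$-section of the Borel set $W=\{(\zeta,x):u(\zeta,x)\ne\log|h(x)-\zeta|\}$ is $\nu$-null. By Tonelli's theorem, $W_x=\{\zeta:(\zeta,x)\in W\}$ is Lebesgue-null for $\nu$-almost every $x$.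

\emph{Step 6: the shear.} The Borel set $W'=\{(\lambda,x):(\lambda-g(x),x)\in W\}$ has $x$-sections $W_x+g(x)$, which are Lebesgue-null for $\nu$-almost every $x$. By Tonelli's theorem again, for Lebesgue-almost every $\lambda$ we have $u(\lambda-g(x),x)=\log|h(x)+g(x)-\lambda|$ for $\nu$-almost every $x$. For such $\lambda$ apply \eqref{eq:star} with $f=\lambda-g$, so that $X-N_f=X+N_g-\lambda$:
\[
\log\Delta_{F(B)}\bigl((X+N_g)F(B)-\lambda F(B)\bigr)=\frac1{\nu(B)}\int\log|z-\lambda|\,d\bigl((h+g)_*(\nu|_B)\bigr)(z).
\]
The measure on the right has compact support because $h+g$ is bounded, and (U) finishes the proof.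
\end{proof}

\begin{proof}[Proof of \emph{(4)}$\Rightarrow$\emph{(5)}]
Let $F(B)=P(T',B)$, so that $\nu=\mu_{T'}$ by (P1). Let $\iota(z)=z$ on the compact set $\operatorname{supp}\nu$ and $\iota(z)=0$ elsewhere; then $\iota_*(\nu|_B)=\nu|_B$. By Lemma~\ref{lem:cons}(b) for $T'$, the operator $T'$ has eigenvalue function $\iota$. Put $N=N_\iota$ and $Q=T'-N$. Then $N\in\mathcal M$ is normal and commutes with $T'$, hence with $Q$. By Lemma~\ref{lem:shift} with $g=-\iota$, $Q$ has eigenvalue function $0$, and $B=\mathbb C$ gives $\mu_Q=\delta_0$.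
\end{proof}

\begin{proof}[Proof of \emph{(5)}$\Rightarrow$\emph{(4)}]
Let $T'=N+Q$, and let $F$ be the spectral measure of $N$; its values lie in $\mathcal M$. By Fuglede's theorem, an operator that commutes with the normal operator $N$ commutes with $N^*$, and hence with $F$. So $Q$ and $T'$ commute with $F$. If $\nu(B)>0$, Lemma~\ref{lem:cons}(a) for $Q$ and $F(B)\le1$ shows that $\mu_{QF(B)}=\delta_0$. So $Q$ has eigenvalue function $0$. Let $\iota(z)=z$ on the spectrum of $N$, which carries $\nu$, and $\iota(z)=0$ elsewhere; then $N_\iota=N$. Lemma~\ref{lem:shift} gives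
\[
\mu_{T'F(B)}=\nu|_B/\nu(B)\qquad\text{whenever }\nu(B)>0,
\]
and in particular $\mu_{T'}=\nu$.

It remains to show that $p=P(T',B)$ equals $F(B)$. We do not know that $F(B)$ is $T'$-hyperinvariant, so we use the hyperinvariance of $p$ instead of uniqueness. Since $F(B^c)$ commutes with $T'$, we have $F(B^c)p=pF(B^c)p$, and taking adjoints shows that $p$ and $F(B^c)$ commute. So $q=pF(B^c)$ is the projection onto the intersection of their ranges, and it is $T'$-invariant. If $q\ne0$, then by Lemma~\ref{lem:cons}(a) the measure $\mu_{T'q}$ is concentrated in $B$, as $q\le p$, and in $B^c$, as $q\le F(B^c)$. This is impossible, so $q=0$ and $p\le F(B)$. Finally $\tau(p)=\mu_{T'}(B)=\tau(F(B))$, so $p=F(B)$. Thus $P(T',\cdot)=F$ is a spectral measure commuting with $T'$, and the proof of Theorem~\ref{thm:equiv} is complete.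
\end{proof}

\begin{thebibliography}{9}

\bibitem{DKU}
Ken Dykema and Amudhan Krishnaswamy-Usha,
\emph{Angles between Haagerup--Schultz projections and spectrality of operators},
arXiv:1907.10685 (2019).

\bibitem{HS}
Haagerup and Schultz,
Math. Scand. \textbf{100} (2007).

\end{thebibliography}
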